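# Strict symmetry and inverse $K$-theory: the twist on $x^{\oplus 4}$

The problem comes from Donald Yau, "The Grothendieck Construction of Bipermutative-Indexed Categories and Pseudo Symmetric Inverse K-Theory", arXiv:2302.00729 (2023). In plain words: there is a functor that turns $\Gamma$-categories into permutative categories and inverts Segal $K$-theory up to stable equivalence. It respects multilinear maps, but it respects permutation of the arguments only up to coherent isomorphism. Can it be replaced by an equivalent functor that respects permutations strictly? The answer will be no. We begin with a case that fits on one board.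

## 1. Strictly commutative products on the symmetric groups

**Definition (permutative category).** A permutative category $(C,\oplus,e,\xi)$ is a category $C$ with a strictly associative functor $\oplus\colon C\times C\to C$, a strict unit $e$, and a natural isomorphism $\xi_{x,y}\colon x\oplus y\to y\oplus x$ such that $\xi_{y,x}\xi_{x,y}=1$, $\xi_{x,e}=1$ and $\xi_{x,y\oplus z}=(1_y\oplus\xi_{x,z})(\xi_{x,y}\oplus 1_z)$.

**Example (the category $E$).** The objects are the natural numbers $n$, with $E(n,n)=\Sigma_n$ and no other morphisms; $\oplus$ is addition on objects and block sum on permutations, and $\xi_{m,n}$ is the permutation that moves the first block of $m$ letters past the second block of $n$ letters. In particular $\xi_{1,1}\in\Sigma_2$ is the transposition. Throughout we write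
$$t=1_1\oplus\xi_{1,1}\oplus 1_1\in\Sigma_4,$$
the transposition of the two middle letters.

**Definition (bilinear functor).** A lax bilinear functor $P\colon C\times C'\to D$ of permutative categories is a functor together with natural transformations
$$P^2_1(x,x';y)\colon P(x,y)\oplus P(x',y)\to P(x\oplus x',y),\qquad P^2_2(x;y,y')\colon P(x,y)\oplus P(x,y')\to P(x,y\oplus y'),$$
the linearity constraints, such that the following hold. (Unity) $P(e,y)=e=P(x,e)$, and a constraint is an identity when one of the two objects being added is $e$; likewise $P^2_1(x,x';e)$ and $P^2_2(e;y,y')$ are identities. (Associativity) With $y$ suppressed, $P^2_1(x\oplus x',x'')(P^2_1(x,x')\oplus1)=P^2_1(x,x'\oplus x'')(1\oplus P^2_1(x',x''))$, and similarly for $P^2_2$. (Symmetry) $P(\xi_{x,x'},1_y)\,P^2_1(x,x';y)=P^2_1(x',x;y)\,\xi$, and similarly for $P^2_2$. (Middle four) The two ways of adding up four terms agree: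
$$P^2_2(x\oplus x';y,y')\big(P^2_1(x,x';y)\oplus P^2_1(x,x';y')\big)=P^2_1(x,x';y\oplus y')\big(P^2_2(x;y,y')\oplus P^2_2(x';y,y')\big)\big(1\oplus\xi_{P(x',y),P(x,y')}\oplus1\big)\tag{1}$$
as morphisms $P(x,y)\oplus P(x',y)\oplus P(x,y')\oplus P(x',y')\to P(x\oplus x',y\oplus y')$. The functor is strong if the constraints are isomorphisms.

The transposition $\sigma\in\Sigma_2$ acts by $(P\sigma)(x,y)=P(y,x)$, and it interchanges the constraints: $(P\sigma)^2_1(x,x';y)=P^2_2(y;x,x')$.

**Example (the lexicographic product on $E$).** Regard $n$ as the ordered set $\{1,\dots,n\}$, put $P(m,n)=mn$, regarded as the set of pairs $(i,j)$ in lexicographic order, and let $P(f,g)$ be $(i,j)\mapsto(f(i),g(j))$. The constraints are the evident bijections of sets, such as $(x\times y)\sqcup(x'\times y)\cong(x\sqcup x')\times y$, written out in lexicographic order. All axioms hold because both sides of each axiom are the same bijection of sets: each carries a pair to the corresponding pair (followed, in the symmetry axiom, by the exchange of the two blocks). Now $P^2_1$ is the identity, since the pairs $(i,j)$ with $i\in x$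 precede those with $i\in x'$. But $P^2_2(2;1,1)\colon 2\oplus2\to4$ takes the list
$$(1,1),(2,1),(1,2),(2,2)\quad\text{to}\quad(1,1),(1,2),(2,1),(2,2),$$
so $P^2_2(2;1,1)=t$. Therefore $(P\sigma)^2_1(1,1;2)=t\neq 1=P^2_1(1,1;2)$, and $P\sigma\ne P$.

The first thing to try is another choice of orderings, which would change $P$ on morphisms and change its constraints. It cannot succeed.

**Proposition 1.** There is no lax bilinear functor $P\colon E\times E\to E$ with $P\sigma=P$ that has an object $u$ satisfying $P(u,-)=1_E=P(-,u)$, including constraints.

*Proof.* **Finding $u$.** All morphisms of $E$ are automorphisms, so the constraints give $P(m+m',n)=P(m,n)+P(m',n)$, and likewise in the second variable. With $P(0,n)=0=P(m,0)$ this yields $P(m,n)=mn\,P(1,1)$. Since $P(u,1)=1$ we get $u\,P(1,1)=1$, hence $u=1$.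

**Using middle four.** Put $x=x'=y=y'=1$ in (1). We have $P(1,1)=1$. Since $P(-,1)$ and $P(1,-)$ are the identity as monoidal functors, $P^2_1(1,1;1)$ and $P^2_2(1;1,1)$ are identities. So (1) becomes $P^2_2(2;1,1)=P^2_1(1,1;2)\circ t$.

**Using symmetry.** From $P\sigma=P$ we get $P^2_1(1,1;2)=P^2_2(2;1,1)$. Call this element $w\in\Sigma_4$. Then $w=wt$, so $t=1$, which is false. $\square$

Only unit laws, the middle-four axiom and strict commutativity were used, and then the fact that $t$ is visibly nontrivial. What changes in general? We shall have an unknown permutative category $C$ in place of $E$, with a strictly commutative product and a unit object $u$. The equation $w=wt$ will survive. But $C$ is related to $E$ only through stable equivalence, a relation that does not see individual morphisms. We have to find out what $u$ is, and whether the identity that we get in $C$ contradicts anything.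

## 2. Two multicategories, Segal $K$-theory, and the statements

A multicategory has objects and, for every $n\ge0$, $n$-ary 1-cells $\langle X_1,\dots,X_n\rangle\to Y$, with identities, associative substitution, and actions of $\Sigma_n$ permuting the inputs. In a $\mathbf{Cat}$-multicategory the $n$-ary 1-cells are the objects of categories whose morphisms are the $n$-ary 2-cells. A *symmetric multifunctor* preserves identities, substitution and the $\Sigma_n$-actions on 1-cells, including $n=0$. A $\mathbf{Cat}$-multifunctor in the symmetric sense does this on 2-cells as well.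

**Definition ($\mathbf{PermCat}^{\mathrm{sg}}$).** Objects are small permutative categories. An $n$-ary 1-cell is a strong $n$-linear functor $P\colon\prod_iC_i\to D$: one constraint $P^2_i$ for each slot, with the axioms of Section 1 slotwise, and (1) for each pair of slots $i\ne j$. A 0-ary 1-cell $\langle\,\rangle\to D$ is an object of $D$. An $n$-ary 2-cell is a natural transformation that is $1_e$ when some argument is $e$ and that is compatible with all constraints. Composition substitutes functors and constraints: for instance $R=Q\circ(F,1)$ has $R^2_1(x,x';y)=Q(F_2,1)\circ Q^2_1(Fx,Fx';y)$. Substituting an object $u$ into a slot gives $P(u,-)$ with constraint $P^2_2(u;-,-)$. The group $\Sigma_n$ permutes arguments and constraints. Unary 1-cells, also called morphisms, are the strictly unital strong symmetric monoidal functors.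

**Definition ($\Gamma\text{-}\mathbf{Cat}$).** Let $\mathcal F$ be the category of pointed finite sets $\langle m\rangle=\{0,1,\dots,m\}$ with basepoint $0$. A $\Gamma$-category is a functor $X\colon\mathcal F\to\mathbf{Cat}_*$ to small pointed categories with $X\langle0\rangle$ terminal. An $n$-ary 1-cell $\langle X_1,\dots,X_n\rangle\to Y$ is a family of pointed functors
$$X_1\langle m_1\rangle\wedge\cdots\wedge X_n\langle m_n\rangle\to Y\langle m_1\cdots m_n\rangle$$
natural in $\mathcal F^n$, where $\langle m_1\rangle\wedge\cdots\wedge\langle m_n\rangle\cong\langle m_1\cdots m_n\rangle$ by lexicographic order. (Equivalently, a morphism out of the Day convolution smash product.) A 0-ary 1-cell is an object of $Y\langle1\rangle$. The 2-cells are natural transformations of such families compatible with this naturality. $\Sigma_n$ permutes the smash factors, using the symmetries of $\wedge$ in $\mathbf{Cat}_*$ and in $\mathcal F$.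

**Example (the sphere $\mathbb S$).** Let $\mathbb S\langle m\rangle=\langle m\rangle$, a discrete category. It is the unit for $\wedge$, and its associated spectrum is the sphere spectrum $S$. Let $1\in\mathbb S\langle1\rangle$ be the nonbasepoint, a 0-ary 1-cell. Let $\mu\colon\langle\mathbb S,\mathbb S\rangle\to\mathbb S$ consist of the lexicographic bijections $\mu_{m,n}\colon\langle m\rangle\wedge\langle n\rangle\cong\langle mn\rangle$; this is natural because a map $\phi\wedge\psi$ is carried to $\langle mn\rangle\to\langle m'n'\rangle$ along these very bijections.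

**Lemma 2.** $\mu\circ(1,1_{\mathbb S})=1_{\mathbb S}=\mu\circ(1_{\mathbb S},1)$ and $\mu\sigma=\mu$.

*Proof.* We have $\mu_{1,n}(1,i)=i$ and $\mu_{m,1}(i,1)=i$, which gives the unit laws. The component $(\mu\sigma)_{m,n}$ is the composite $(i,j)\mapsto(j,i)\mapsto\mu_{n,m}(j,i)\mapsto\mu_{m,n}(i,j)$, whose last map is the symmetry $\langle nm\rangle\cong\langle mn\rangle$ of $\mathcal F$. So it equals $\mu_{m,n}$. (For $m=n=2$: $(1,2)\mapsto(2,1)\mapsto3\mapsto2=\mu_{2,2}(1,2)$.) $\square$

**Definition (Segal $K$-theory).** For a small permutative category $C$, a $C$-valued $\langle m\rangle$-system consists of objects $a_s$ for $s\subseteq\underline m=\{1,\dots,m\}$ with $a_\emptyset=e$, and isomorphisms $a_{s,t}\colon a_s\oplus a_t\to a_{s\cup t}$ for disjoint $s,t$, such that $a_{\emptyset,s}=1$, $a_{s\cup t,u}(a_{s,t}\oplus1)=a_{s,t\cup u}(1\oplus a_{t,u})$ for pairwise disjoint $s,t,u$, and $a_{t,s}\,\xi=a_{s,t}$. A morphism $a\to b$ is a family $f_s\colon a_s\to b_s$ with $f_\emptyset=1_e$ and $f_{s\cup t}a_{s,t}=b_{s,t}(f_s\oplus f_t)$. These form the category $(KC)\langle m\rangle$, pointed at the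 system with all $a_s=e$ and all $a_{s,t}$ identities. A pointed map $\phi$ acts by $(\phi_*a)_t=a_{\phi^{-1}(t)}$ and $(\phi_*a)_{t,t'}=a_{\phi^{-1}(t),\phi^{-1}(t')}$. A morphism $F$ with constraint $F_2$ induces $KF$ by $(Fa)_s=F(a_s)$, $(Fa)_{s,t}=F(a_{s,t})F_2$.

**Example.** A $\langle1\rangle$-system is an object, and $(KC)\langle1\rangle\cong C$. A $\langle2\rangle$-system is three objects $a_{\{1\}},a_{\{2\}},a_{\{1,2\}}$ and one isomorphism $a_{\{1\}}\oplus a_{\{2\}}\to a_{\{1,2\}}$; commutativity determines $a_{\{2\},\{1\}}$.

Taking nerves, a $\Gamma$-category $X$ gives a $\Gamma$-simplicial set, hence a connective spectrum $\mathrm{Sp}(X)$ in the sense of Bousfield–Friedlander. A map of $\Gamma$-categories is a *stable equivalence* if it is an isomorphism on stable homotopy groups of these spectra. A morphism of $\mathbf{PermCat}^{\mathrm{sg}}$ is a stable equivalence if $K$ of it is one.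

Let $\mathcal P\colon\Gamma\text{-}\mathbf{Cat}\to\mathbf{PermCat}^{\mathrm{sg}}$ be the inverse $K$-theory functor of M. A. Mandell, "An inverse K-theory functor", Doc. Math. 15 (2010). It is known that $K\mathcal PX$ is naturally stably equivalent to $X$ and $\mathcal PKC$ to $C$, by natural zigzags of stable equivalences. It is also known that $\mathcal P$ is a pseudo symmetric $\mathbf{Cat}$-multifunctor: it is a $\mathbf{Cat}$-enriched multifunctor of the underlying non-symmetric multicategories, with coherent invertible 2-cells $\mathcal P(f\sigma)\cong\mathcal P(f)\sigma$, and it does not strictly preserve the $\Sigma_n$-actions.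

The question: do there exist a $\mathbf{Cat}$-multifunctor in the symmetric sense $\mathcal P'\colon\Gamma\text{-}\mathbf{Cat}\to\mathbf{PermCat}^{\mathrm{sg}}$ and a natural transformation $\theta\colon\mathcal P\to\mathcal P'$ or $\theta\colon\mathcal P'\to\mathcal P$, between the underlying functors on unary 1-cells, that is componentwise a stable equivalence?

**Theorem A.** Let $\mathcal P'\colon\Gamma\text{-}\mathbf{Cat}\to\mathbf{PermCat}^{\mathrm{sg}}$ be a symmetric multifunctor (no $\mathbf{Cat}$-enrichment is needed). Then the spectrum of $K\mathcal P'(\mathbb S)$ is not stably equivalent to $S$. Consequently there is no pair $(\mathcal P',\theta)$ as in the question. There is not even a non-natural zigzag of stable equivalences between $\mathcal P\mathbb S$ and $\mathcal P'\mathbb S$. The first assertion also holds if strong multilinear functors are replaced by lax ones (the $P^2_i$ not required invertible).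

**Theorem B.** Let $\mathcal P'\colon\Gamma\text{-}\mathbf{Cat}\to\mathbf{PermCat}^{\mathrm{sg}}$ be any symmetric multifunctor. For every $\Gamma$-category $X$:

1. every object $x$ of $\mathcal P'X$ satisfies $1_x\oplus\xi_{x,x}\oplus1_x=\mathrm{id}$ on $x^{\oplus4}$;
2. the spectrum of $K\mathcal P'X$ is a product of Eilenberg–Mac Lane spectra, $\prod_{n\ge0}\Sigma^nH\pi_n$.

So $K\mathcal P'X\not\simeq X$ whenever the spectrum of $X$ is not a product of Eilenberg–Mac Lane spectra.

**Theorem C.** There is a $\mathbf{Cat}$-multifunctor in the symmetric sense $\mathcal A\colon\Gamma\text{-}\mathbf{Cat}\to\mathbf{PermCat}^{\mathrm{sg}}$ and a natural map $X\to K\mathcal AX$ such that $K\mathcal AX$ is the Eilenberg–Mac Lane $\Gamma$-group of $\pi_0(X)$ and the map is an isomorphism on $\pi_0$. So $\pi_0$ can be realized symmetrically, and the obstruction in Theorem A, which is the Hopf class $\eta\in\pi_1^s$, occurs in the first possible degree.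

## 3. The equation $w\circ F_u(t)=w$ in $\mathcal P'\mathbb S$

This section carries the computation of Proposition 1 to an arbitrary $\mathcal P'$. To say what "$t$" means in another permutative category we use that $E$ is free on one object.

For an object $x$ of a permutative category $C$ there is a unique strict symmetric monoidal functor $F_x\colon E\to C$ with $F_x(1)=x$. Indeed we must put $F_x(n)=x^{\oplus n}$ and send the adjacent transposition $1_{i-1}\oplus\xi_{1,1}\oplus1_{n-i-1}$ to $1\oplus\xi_{x,x}\oplus1$. The Coxeter relations hold in $C$: squares are trivial since $\xi_{x,x}^2=1$; distant transpositions commute since $\oplus$ is a functor; and naturality of $\xi_{x,-}$ with respect to $\xi_{x,x}$, together with $\xi_{x,x\oplus x}=(1\oplus\xi_{x,x})(\xi_{x,x}\oplus1)$, gives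
$$(1\oplus\xi_{x,x})(\xi_{x,x}\oplus1)(1\oplus\xi_{x,x})=(\xi_{x,x}\oplus1)(1\oplus\xi_{x,x})(\xi_{x,x}\oplus1).$$
So $F_x$ is a well-defined functor, compatible with $\oplus$. It preserves all $\xi_{m,n}$, since the third axiom for $\xi$ and its inverse form $\xi_{x\oplus y,z}=(\xi_{x,z}\oplus1)(1\oplus\xi_{y,z})$ express $\xi_{m,n}$ through $\xi_{1,1}$ by the same formula in $E$ and in $C$. In particular $F_x(t)=1_x\oplus\xi_{x,x}\oplus1_x$.

**Lemma 3.** Let $\mathcal P'$ be a symmetric multifunctor from $\Gamma\text{-}\mathbf{Cat}$ to permutative categories and strong (or only lax) multilinear functors. Put $C=\mathcal P'\mathbb S$, $u=\mathcal P'(1)\in C$ and $P=\mathcal P'(\mu)\colon C\times C\to C$.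

(a) $P(u,-)=1_C=P(-,u)$ as 1-cells; in particular $P^2_2(u;x,x')$ and $P^2_1(x,x';u)$ are identities.

(b) There is a morphism $w\colon u^{\oplus4}\to P(u\oplus u,u\oplus u)$ with $w\circ F_u(t)=w$. In the strong case $F_u(t)=\mathrm{id}$.

*Proof.* **Part (a) transports the unit laws of $\mathbb S$.** By Lemma 2, $P\circ(u,1_C)=\mathcal P'(\mu\circ(1,1_{\mathbb S}))=\mathcal P'(1_{\mathbb S})=1_C$. This is an equality of 1-cells, hence includes the constraints; the constraint of $P\circ(u,1_C)$ is $P^2_2(u;-,-)$. The other side is the same.

**Part (b), first half: what middle four says.** Put all four entries equal to $u$ in (1). By (a), $P(u,u)=u$, and $P^2_1(u,u;u)$ and $P^2_2(u;u,u)$ are identities, while $P(u,u\oplus u)=u\oplus u=P(u\oplus u,u)$. What remains is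
$$P^2_2(u\oplus u;u,u)=P^2_1(u,u;u\oplus u)\circ F_u(t).\tag{2}$$

**Part (b), second half: symmetry.** We have $P\sigma=\mathcal P'(\mu)\sigma=\mathcal P'(\mu\sigma)=\mathcal P'(\mu)=P$, and $\sigma$ interchanges the constraints, so $P^2_1(x,x';y)=P^2_2(y;x,x')$. With $x=x'=u$, $y=u\oplus u$, the two constraints in (2) are one morphism $w$, and $w=w\circ F_u(t)$. If $w$ is invertible, cancel it. $\square$

The lexicographic product on $E$ satisfies the unit laws and (2), which reads $t=1\circ t$ there. So (2) by itself is harmless, and all the force lies in strict symmetry.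

## 4. The class of $t$ after group completion

We now suppose $\mathrm{Sp}(KC)\simeq S$ and look for a contradiction with $w\circ F_u(t)=w$. The direct transfer of Proposition 1 would say: $KC$ and $KE$ are stably equivalent, $t\ne1$ in $E$, so $F_u(t)\neq 1$ in $C$. The last inference is not valid, even along a stable equivalence that is a strict symmetric monoidal functor. To show this we first recall two published facts. Write $|C|$ for the realization of the nerve of $C$.

**Fact F1** (Segal, *Categories and cohomology theories*, Topology 13 (1974), §§1–4; McDuff–Segal, *Homology fibrations and the "group-completion" theorem*, Invent. Math. 31 (1976); Bousfield–Friedlander). $KC$ is special. Put $GC=\Omega|N(KC)(S^1)|$. Then $\mathrm{Sp}(KC)$ is connective with $\pi_k\mathrm{Sp}(KC)=\pi_k(GC)$ for $k\ge0$. There is a map $\iota_C\colon|C|\to GC$, natural for morphisms of $\mathbf{PermCat}^{\mathrm{sg}}$, that induces group completion $\pi_0|C|\to\mathrm{Gr}(\pi_0|C|)=\pi_0(GC)$ and an isomorphism $H_*(|C|;\mathbb Z)[(\pi_0|C|)^{-1}]\cong H_*(GC;\mathbb Z)$.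

Here $\oplus$ makes $H_*(|C|;\mathbb Z)$ a ring, and $\pi_0|C|$ is a multiplicative subset of its degree-0 part.

**Fact F2** (Barratt–Priddy–Quillen; Segal, loc. cit., Prop. 3.5). $\mathrm{Sp}(KE)\simeq S$.

**Example (a stable equivalence that kills a nontrivial automorphism).** Let $D$ be $E$ with $E(1,1)$ replaced by $D(1,1)=\mathbb Z/2$; let $\oplus$ be block sum after applying the projection $\pi\colon D\to E$ that kills this $\mathbb Z/2$, except that $f\oplus1_0=f=1_0\oplus f$. Associativity, units and the axioms for $\xi$ are clear: whenever two nonzero objects are added, one is computing in $E$. The projection $\pi$ is strict symmetric monoidal and not faithful. It is a bijection on $\pi_0$ and an isomorphism on $H_*$ of every component except component $1$, where $H_*(B\mathbb Z/2)\to H_*(\mathrm{pt})$ has a kernel in positive degrees. Multiplication by $[1]$ annihilates that kernel, since $-\oplus1_1\colon D(1,1)\to D(2,2)$ is the trivial homomorphism. So $\pi$ induces an isomorphism on localized homology, and by F1 the loop map $GD\to GE$ is a homology isomorphism on every component. Components of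 loop spaces are simple spaces, so $GD\to GE$ is a weak equivalence, and $\pi$ is a stable equivalence.

So it is not enough that $t\ne1$. We need that the loop of $t$ survives group completion, and we need to know that $F_u$ is a stable equivalence at all.

**Proof of Theorem A, first assertion.** Suppose $\mathrm{Sp}(KC)\simeq S$ with $C,u,P$ as in Lemma 3 (strong or lax).

**Step 1 identifies $u$: $[u]$ generates $\pi_0\mathrm{Sp}(KC)\cong\mathbb Z$.** By F1, $\mathrm{Gr}(\pi_0|C|)=\pi_0\mathrm{Sp}(KC)\cong\mathbb Z$. The functor $P$ induces a map $\pi_0|C|\times\pi_0|C|\to\pi_0|C|$. It is biadditive: the constraint $P^2_1$ is a morphism, invertible or not, from $P(x,y)\oplus P(x',y)$ to $P(x\oplus x',y)$, so these lie in one component; similarly for $P^2_2$; and $P(e,y)=e=P(x,e)$. A biadditive map of commutative monoids extends to a biadditive product on $\mathrm{Gr}(\pi_0|C|)\cong\mathbb Z$, and $[u]$ is a unit for it by Lemma 3(a). Let $g$ be a generator and write $[u]=ng$, $g\cdot g=kg$. Then $g=[u]\cdot g=nk\,g$, so $nk=1$ and $[u]=\pm g$.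

**Step 2 shows that $KF_u\colon KE\to KC$ is a stable equivalence.** Choose isomorphisms of $\mathrm{Sp}(KE)$ (F2) and $\mathrm{Sp}(KC)$ (assumption) with $S$ in the stable homotopy category. Then $\mathrm{Sp}(KF_u)$ becomes an element $d\in[S,S]=\mathbb Z$, which acts on $\pi_0$ as multiplication by $d$. On $\pi_0$ the map sends the generator $[1]$ of $\mathrm{Gr}(\pi_0|E|)=\mathrm{Gr}(\mathbb N)=\mathbb Z$ to $[u]$, which is a generator by Step 1. So $d=\pm1$ and $\mathrm{Sp}(KF_u)$ is an isomorphism.

By F1, $GF_u\colon GE\to GC$ is an isomorphism on $\pi_1$ at the constant loop. It is so at every basepoint: $GF_u$ is a loop map $\Omega f$, so it commutes with concatenation by a loop $\gamma$ (by $f\gamma$ in the target). Concatenation by $\gamma$ is a homotopy equivalence that carries the constant loop to a point in the component of $\gamma$.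

**Step 3 shows that the loop of $t$ is nontrivial in $GE$.** The component of $4$ in $|E|=\coprod_nB\Sigma_n$ is $B\Sigma_4$, and $t$, being a transposition, represents the nonzero element of $H_1(B\Sigma_4)=\Sigma_4^{\mathrm{ab}}=\mathbb Z/2$. Inverting $\pi_0|E|=\mathbb N$ means inverting $[1]$, that is, forming the colimit along multiplication by $[1]$. On $H_1(|E|)=\bigoplus_nH_1(B\Sigma_n)$ this multiplication is induced by the inclusions $\Sigma_n\to\Sigma_{n+1}$, $f\mapsto f\oplus1_1$, which preserve signs. So it is an isomorphism $\mathbb Z/2\to\mathbb Z/2$ for $n\ge2$. Hence the class of $t$ is nonzero in $H_*(|E|)[(\pi_0|E|)^{-1}]\cong H_*(GE)$. This class is the Hurewicz image of $\iota_{E*}[t]\in\pi_1(GE,\iota_E(4))$, so $\iota_{E*}[t]\neq0$. (Translated to the basepoint component, it is the nonzero element $\eta$ of $\pi_1^s=\mathbb Z/2$.)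

**Step 4 compares with Lemma 3.** By naturality of $\iota$,
$$(GF_u)_*\,\iota_{E*}[t]=\iota_{C*}[F_u(t)].$$
In the fundamental groupoid of $|C|$ every morphism of $C$ becomes invertible. So $w\circ F_u(t)=w$ implies that the loop $[F_u(t)]\in\pi_1(|C|,u^{\oplus4})$ is trivial, even if $w$ is not invertible in $C$. Thus $(GF_u)_*$, an isomorphism on $\pi_1$ by Step 2, sends the nonzero element $\iota_{E*}[t]$ to zero. This is a contradiction. $\square$

**Proof of Theorem A, the question.** Suppose $(\mathcal P',\theta)$ is as in the question. A $\mathbf{Cat}$-multifunctor in the symmetric sense is a symmetric multifunctor on 1-cells. The map $K\theta_{\mathbb S}$ is a stable equivalence between $K\mathcal P\mathbb S$ and $K\mathcal P'\mathbb S$, in one direction or the other, and $K\mathcal P\mathbb S$ is stably equivalent to $\mathbb S$ by the known facts on $\mathcal P$. Hence $\mathrm{Sp}(K\mathcal P'\mathbb S)\simeq\mathrm{Sp}(\mathbb S)=S$, which was just excluded. For a zigzag of stable equivalences between $\mathcal P\mathbb S$ and $\mathcal P'\mathbb S$, apply $K$ to each map of the zigzag and conclude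 in the same way. $\square$

## 5. The action of $\mathbb S$ on every $\Gamma$-category

Theorem A concerns the single value $\mathcal P'\mathbb S$. But $\mathbb S$ acts on every $X$, so $\mathcal P'\mathbb S$ acts on every $\mathcal P'X$, and the identity $F_u(t)=\mathrm{id}$ spreads. In this section $\mathcal P'$ takes strong multilinear values, as in Theorem B.

**Constructing the action.** For $0\neq i\in\langle m\rangle$ let $\iota_i\colon\langle n\rangle\to\langle mn\rangle$ send $j\ne0$ to the lexicographic position of $(i,j)$, and let $\iota_0$ be the zero map. Define $a\colon\langle\mathbb S,X\rangle\to X$ by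
$$a_{m,n}\colon\langle m\rangle\wedge X\langle n\rangle\to X\langle mn\rangle,\qquad a_{m,n}(i,x)=(\iota_i)_*x .$$
It is well defined on the smash product: $\iota_0$ factors through $\langle0\rangle$ and $X\langle0\rangle$ is terminal, so $(\iota_0)_*x$ is the basepoint; and each $(\iota_i)_*$ is a pointed functor. It is natural: for $\phi\colon\langle m\rangle\to\langle m'\rangle$ and $\psi\colon\langle n\rangle\to\langle n'\rangle$ we have $(\phi\wedge\psi)\iota_i=\iota_{\phi(i)}\psi$, since both send $j$ to $(\phi(i),\psi(j))$. For $m=1$, $\iota_1$ is the identity, so $a\circ(1,1_X)=1_X$.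

Let $D=\mathcal P'X$ and let $C,u$ be as in Lemma 3. Put $Q=\mathcal P'(a)\colon C\times D\to D$, a strong bilinear functor. Applying $\mathcal P'$ to the unit law gives
$$Q\circ(u,1_D)=1_D.\tag{3}$$

**Proof of Theorem B(1).** Let $x\in D$. Substituting the 0-ary cell $x$ gives a strictly unital strong symmetric monoidal functor $G=Q(-,x)\colon C\to D$ with constraint $G_2=Q^2_1(-,-;x)$, and $G(u)=x$ by (3). Consider the iterated constraint
$$\gamma=G_2(u^{\oplus3},u)\circ\big(G_2(u,u\oplus u)\oplus1\big)\circ\big(1\oplus G_2(u,u)\oplus1\big)\colon x^{\oplus4}\to G(u^{\oplus4}),$$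
an isomorphism. Moving $G(1_u\oplus\xi_{u,u}\oplus1_u)$ through the first two factors by naturality of $G_2$, and through the last by $G(\xi_{u,u})G_2(u,u)=G_2(u,u)\xi_{x,x}$, gives
$$G(F_u(t))\circ\gamma=\gamma\circ(1_x\oplus\xi_{x,x}\oplus1_x).$$
By Lemma 3(b), $F_u(t)=\mathrm{id}$. Cancel $\gamma$. $\square$

For part (2) we want to show that the spectrum of $KD$ is close to an $H\mathbb Z$-module. We do not know the spectrum of $KC$. The idea is to restrict the action of $C$ along a functor to $C$ from a permutative category whose spectrum we do know.

**The category $\bar E$.** Let $\bar E$ be the quotient of $E$ in which, for each $n\ge4$, all elements of $\Sigma_n$ are identified with each other. The relation respects composition. It respects $\oplus$: let $f\sim f'$ in $\Sigma_m$ and $g\sim g'$ in $\Sigma_n$. If both are equalities there is nothing to prove; otherwise $m\ge4$ or $n\ge4$, so $m+n\ge4$ and $f\oplus g\sim f'\oplus g'$. So $\bar E$ is a permutative category.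

**The functor $F_u$ factors through $\bar E$.** For $n\ge4$, $F_u(t\oplus1_{n-4})=F_u(t)\oplus1=\mathrm{id}$ by Lemma 3(b). The element $t\oplus1_{n-4}$ is a transposition, and its conjugates generate $\Sigma_n$, so $F_u$ is trivial on $\Sigma_n$. Hence $F_u$ induces a strict symmetric monoidal functor $\bar F\colon\bar E\to C$ with $\bar F(1)=u$. Let $\bar Q=Q\circ(\bar F,1_D)\colon\bar E\times D\to D$, a strong bilinear functor. By (3),
$$\bar Q\circ(1,1_D)=Q\circ(u,1_D)=1_D.\tag{4}$$

**Computing $\mathrm{Sp}(K\bar E)\simeq H\mathbb Z$.** For $n\ge4$ the component of $n$ in $|\bar E|$ is contractible. So for $q>0$ the group $H_q(|\bar E|)$ is concentrated in the components $n\le3$, and $[1]^4$ annihilates it, since it moves component $n$ to component $n+4$. The localized homology therefore vanishes in positive degrees. By F1, $\pi_0(G\bar E)=\mathrm{Gr}(\mathbb N)=\mathbb Z$, and every component of $G\bar E$ has the integral homology of a point. A component of a loop space has abelian $\pi_1$, so $\pi_1=H_1=0$; by the Hurewicz theorem the component is weakly contractible. Hence $\pi_*\mathrm{Sp}(K\bar E)$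 is $\mathbb Z$ in degree $0$ and zero otherwise, and $\mathrm{Sp}(K\bar E)\simeq H\mathbb Z$.

To transport (4) to spectra we need a multiplicative $K$-theory.

**Fact F3** (Elmendorf–Mandell, *Rings, modules, and algebras in infinite loop space theory*, Adv. Math. 205 (2006), Theorem 1.1 and its comparison with Segal's construction). There is a multifunctor $K_{EM}$ from permutative categories and multilinear functors (0-ary morphisms being objects) to symmetric spectra with the smash product, with $K_{EM}C$ stably equivalent to $\mathrm{Sp}(KC)$.

**Proof of Theorem B(2).**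

**Step 1 makes $K_{EM}D$ a homotopy retract of $H\mathbb Z\wedge K_{EM}D$.** Write $R=K_{EM}\bar E$ and $Y=K_{EM}D$. The object $1\in\bar E$ gives a map $\eta_1\colon S\to R$, and $\bar Q$ gives $q\colon R\wedge Y\to Y$. Applying the multifunctor $K_{EM}$ to (4), the composite
$$Y\cong S\wedge Y\xrightarrow{\eta_1\wedge1}R\wedge Y\xrightarrow{\,q\,}Y$$
is the identity. This is a point-set statement; we must pass to derived smash products. In the stable model structure on symmetric spectra (Hovey–Shipley–Smith), which is a monoidal model category with $S$ cofibrant, choose trivial fibrations $p\colon W\to R$ and $p'\colon\tilde Y\to Y$ with cofibrant sources, and lift $\eta_1$ to $j\colon S\to W$, so $pj=\eta_1$. The composite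
$$\tilde Y\cong S\wedge\tilde Y\xrightarrow{j\wedge1}W\wedge\tilde Y\xrightarrow{p\wedge p'}R\wedge Y\xrightarrow{\,q\,}Y$$
equals $q(\eta_1\wedge1)(1\wedge p')=p'$, a weak equivalence. Since $W$ and $\tilde Y$ are cofibrant and $W\simeq R\simeq H\mathbb Z$, the spectrum $W\wedge\tilde Y$ represents $M:=H\mathbb Z\wedge Y$ in the stable homotopy category. So there we have
$$Y\xrightarrow{\,i\,}M\xrightarrow{\,r\,}Y,\qquad ri=1.$$

**Step 2 splits $M$.** $M=H\mathbb Z\wedge Y$ is an $H\mathbb Z$-module in the stable homotopy category. Put $A_n=\pi_nM$ and choose a free resolution $0\to\mathbb Z^{(J)}\to\mathbb Z^{(I)}\to A_n\to0$. Let $L_n$ (a Moore spectrum of $A_n$) be the cofiber of a map $\bigvee_JS\to\bigvee_IS$ that induces $\mathbb Z^{(J)}\to\mathbb Z^{(I)}$ on $\pi_0$. Since $\pi_{-1}(\bigvee_JS)=0$, we have $\pi_0L_n=A_n$. Since $\mathbb Z^{(J)}\to\mathbb Z^{(I)}$ is injective, $H\mathbb Z\wedge L_n$ has homotopy $A_n$ in degree $0$ only, so $H\mathbb Z\wedge L_n\simeq HA_n$. The unit map $L_n\to H\mathbb Z\wedge L_n$ is an isomorphism on $\pi_0$, because both sides are the same cokernel.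

A map $\bigvee_IS^n\to M$ representing the generators of $A_n$ restricts to zero on $\bigvee_JS^n$, since on each wedge summand it represents a relation, which is zero in $\pi_nM$. So it extends to $f_n\colon\Sigma^nL_n\to M$, an isomorphism on $\pi_n$. Using the module structure put
$$\hat f_n\colon\Sigma^nHA_n\simeq H\mathbb Z\wedge\Sigma^nL_n\xrightarrow{1\wedge f_n}H\mathbb Z\wedge M\to M.$$
By the unit law, $\hat f_n$ composed with the unit map $\Sigma^nL_n\to H\mathbb Z\wedge\Sigma^nL_n$ is $f_n$. Both $f_n$ and the unit map are isomorphisms on $\pi_n$, hence so is $\hat f_n$. The sum of all $\hat f_n$ is therefore an isomorphism $\bigvee_n\Sigma^nHA_n\cong M$.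

**Step 3 passes from $M$ to the retract $Y$.** Let $q_n$ be the composite
$$Y\xrightarrow{\,i\,}M\to\Sigma^nH\pi_nM\xrightarrow{H(\pi_nr)}\Sigma^nH\pi_nY,$$
whose middle map is the projection to a wedge summand, normalized to be the identity on $\pi_n$. On $\pi_n$ the map $q_n$ is $\pi_n(r)\pi_n(i)=1$. The map $(q_n)_n\colon Y\to\prod_n\Sigma^nH\pi_nY$ is thus an isomorphism on all homotopy groups, as $\pi_k$ of the product is $\pi_kY$. Since $Y\simeq\mathrm{Sp}(KD)$ is connective, only $n\ge0$ occurs. This proves (2), and the last sentence of Theorem B follows. $\square$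

## 6. A symmetric multifunctor that realizes $\pi_0$

**The construction.** Let $p_1,p_2,d\colon\langle2\rangle\to\langle1\rangle$ be the two projections and the fold map. For a $\Gamma$-category $X$ let $A(X)$ be the abelian group generated by symbols $[x]$ for $x$ in the set of components of $X\langle1\rangle$, with the basepoint set to $0$, subject to
$$[d_*z]=[(p_1)_*z]+[(p_2)_*z],\qquad z\in X\langle2\rangle.\tag{5}$$
Let $\mathcal AX$ be the discrete category on $A(X)$, with $\oplus=+$ and $\xi=1$.

**Example.** For $X=\mathbb S$ the only generator is $[1]$, and (5) for $z=1$ reads $[1]=[1]+0$, for $z=2$ it reads $[1]=0+[1]$. So $A(\mathbb S)=\mathbb Z$. In line with Theorem B, all twists are trivial here.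

**Checking that $\mathcal A$ is a $\mathbf{Cat}$-multifunctor in the symmetric sense.** For an $n$-ary 1-cell $f\colon\langle X_1,\dots,X_n\rangle\to Y$ define $\mathcal A(f)$ as the multiadditive map with
$$\mathcal A(f)([x_1],\dots,[x_n])=[f_{1,\dots,1}(x_1,\dots,x_n)].$$
It depends only on components because $f_{1,\dots,1}$ is a functor, and a basepoint in any slot gives $0$. It respects (5) in slot $i$: for $z\in X_i\langle2\rangle$ put $z'=f(x_1,\dots,z,\dots,x_n)\in Y\langle2\rangle$. By naturality, applying $d,p_1,p_2$ to $z'$ gives $f(\dots,d_*z,\dots)$ and $f(\dots,(p_k)_*z,\dots)$, so (5) for $z'$ in $A(Y)$ is the image of (5) for $z$. With identity constraints, the multiadditive map $\mathcal A(f)$ is a strong $n$-linear functor; the axioms hold trivially, as $\mathcal AY$ is discrete and $\xi=1$. A 0-ary cell $y\in Y\langle1\rangle$ goes to $[y]$. A 2-cell $f\Rightarrow g$ gives morphisms $f(x)\to g(x)$ in $Y\langle1\rangle$, so $\mathcal A(f)=\mathcal A(g)$, and we send the 2-cell to the identity. Identities and substitution are preserved, since the $(1,\dots,1)$ component of a composite is the composite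 of the $(1,\dots,1)$ components. Finally $\mathcal A(f\sigma)=\mathcal A(f)\sigma$, because the symmetry of $\mathcal F$ on $\langle1\rangle\wedge\cdots\wedge\langle1\rangle=\langle1\rangle$ is the identity.

**Identifying $K\mathcal AX$.** In a discrete abelian group $A$, an $\langle m\rangle$-system is a family with $a_\emptyset=0$ and $a_s+a_t=a_{s\cup t}$ for disjoint $s,t$. It is determined by the $a_{\{i\}}$, which are arbitrary, so it is an element of $A^m$; and $\phi_*$ adds the entries over the fibers of $\phi$. So $K\mathcal AX$ is the Eilenberg–Mac Lane $\Gamma$-group $HA(X)=(\langle m\rangle\mapsto A(X)^m)$.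

**The natural map.** Let $\rho_i\colon\langle m\rangle\to\langle1\rangle$ be the $i$-th projection and define
$$X\langle m\rangle\to A(X)^m,\qquad x\mapsto\big([(\rho_i)_*x]\big)_i .$$
For naturality in $\langle m\rangle$, let $\chi_s\colon\langle m\rangle\to\langle1\rangle$ send $s\subseteq\underline m$ to $1$ and the rest to $0$. If $s,t$ are disjoint, let $\psi\colon\langle m\rangle\to\langle2\rangle$ send $s$ to $1$, $t$ to $2$ and the rest to $0$. Then $d\psi=\chi_{s\cup t}$, $p_1\psi=\chi_s$, $p_2\psi=\chi_t$, and (5) for $z=\psi_*x$ gives $[(\chi_{s\cup t})_*x]=[(\chi_s)_*x]+[(\chi_t)_*x]$. By induction $[(\chi_s)_*x]=\sum_{i\in s}[(\rho_i)_*x]$. For $\phi\colon\langle m\rangle\to\langle n\rangle$ we have $\rho_j\phi=\chi_{\phi^{-1}(j)}$, so the $j$-th entry of the image of $\phi_*x$ is $\sum_{i\in\phi^{-1}(j)}[(\rho_i)_*x]$, as required. The map is constant on components of $X\langle m\rangle$, hence a functor to a discrete category; it is pointed, and natural in $X$.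

It remains to compare $\pi_0$, where $\pi_0(X)=\pi_0\mathrm{Sp}(X)$.

**Computing $\tilde H_k(X(S^k))\cong A(X)$.** Let $S^1=\Delta^1/\partial\Delta^1$ and $S^k=(S^1)^{\wedge k}$. We have $S^1_p=\langle p\rangle$, and the faces $\langle2\rangle=S^1_2\to S^1_1=\langle1\rangle$ are $d_0=p_1$, $d_1=d$, $d_2=p_2$ when the two nonbasepoint simplices $s_0\sigma,s_1\sigma$ ($\sigma$ the 1-simplex) are numbered $1,2$: $d_0$ keeps $s_0\sigma$ only, $d_1$ keeps both, and $d_2$ keeps $s_1\sigma$ only. The simplicial set $X(S^k)$ is the diagonal of the $(k+1)$-fold simplicial set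
$$(p_1,\dots,p_k,q)\mapsto N_qX\langle p_1\cdots p_k\rangle .$$
By the Eilenberg–Zilber theorem for multisimplicial abelian groups, $\tilde H_*(X(S^k))$ is the homology of the total complex of the multicomplex $\tilde{\mathbb Z}[N_qX\langle p_1\cdots p_k\rangle]$ normalized in each direction, where $\tilde{\mathbb Z}[T]=\mathbb Z[T]/\mathbb Z[*]$. If some $p_i=0$ the entry is zero, as $X\langle0\rangle$ is terminal. So nothing lies in total degree below $k$, and in degree $k$ there is only the entry $(1,\dots,1,0)$, which is $\tilde{\mathbb Z}[\mathrm{ob}\,X\langle1\rangle]$; there are no degeneracies to divide out, since these come from entries with some $p_i=0$. In degree $k+1$ there are two kinds of entries. The entry $(1,\dots,1,1)$ is generated by morphisms $x\to x'$ of $X\langle1\rangle$, with boundary $\pm([x']-[x])$. The entries $(1,\dots,2,\dots,1,0)$ are generated by objects $z\in X\langle2\rangle$, with boundary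
$$\pm\big([(p_1)_*z]-[d_*z]+[(p_2)_*z]\big).$$
The quotient is exactly $A(X)$. So $\tilde H_k(X(S^k))=A(X)$, naturally in $X$.

**Stabilization is an isomorphism.** An object $x\in X\langle1\rangle$ determines a map of $\Gamma$-categories $\alpha_x\colon\mathbb S\to X$, $i\mapsto(\kappa_i)_*x$, where $\kappa_i\colon\langle1\rangle\to\langle m\rangle$ sends $1$ to $i$. Let $s_k\in\tilde H_k(\mathbb S(S^k))=\tilde H_k(S^k)=A(\mathbb S)=\mathbb Z$ be the generator $[1]$. Since $\alpha_x(1)=x$, we have $(\alpha_x)_*s_k=[x]$. The stabilization map
$$\tilde H_k(X(S^k))\xrightarrow{s_1\times-}\tilde H_{k+1}(S^1\wedge X(S^k))\to\tilde H_{k+1}(X(S^{k+1}))$$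
is natural in $X$. For $X=\mathbb S$ the structure map is the identification $S^1\wedge S^k=S^{k+1}$, so $s_k$ goes to $s_1\times s_k=\varepsilon_ks_{k+1}$ with a sign $\varepsilon_k=\pm1$ depending only on $k$. Applying $\alpha_x$, we see that $[x]$ goes to $\varepsilon_k[x]$ for every $x$ and every $X$. So stabilization is multiplication by $\varepsilon_k$ on $A(X)$, an isomorphism.

**Conclusion on $\pi_0$.** For $k\ge2$, $X(S^k)$ is $(k-1)$-connected (Bousfield–Friedlander), so the Hurewicz map $\pi_kX(S^k)\to\tilde H_k(X(S^k))$ is an isomorphism; it commutes with suspension up to a sign depending only on $k$. Hence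
$$\pi_0\mathrm{Sp}(X)=\operatorname{colim}_k\pi_kX(S^k)\cong\operatorname{colim}_k\tilde H_k(X(S^k))\cong A(X),\tag{6}$$
naturally in $X$. In particular $K\mathcal AX=HA(X)$ is the Eilenberg–Mac Lane $\Gamma$-group of $\pi_0(X)$.

By naturality of (6), the map $X\to HA(X)$ induces on $\pi_0$ the homomorphism $A(X)\to A(HA(X))$ that sends $[x]$ to the class of the element $[x]\in A(X)=HA(X)\langle1\rangle$. For any abelian group $A$, the group $A(HA)$ is generated by symbols $[a]$, $a\in A$, with $[0]=0$, and (5) for $z=(a,b)\in A^2$ reads $[a+b]=[a]+[b]$. So $[a]\mapsto a$ is an isomorphism $A(HA)\cong A$. Under it the homomorphism above is the identity of $A(X)$. Hence $X\to K\mathcal AX$ is an isomorphism on $\pi_0$, and Theorem C is proved. $\square$
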